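# No universal linearly ordered space at $\aleph_1$

## 1. Countable orders embed continuously in $\mathbb Q$

A **linearly ordered topological space**, or **LOTS**, is a linear order $L$ with its open interval topology. For a point $x$ write $(\leftarrow,x)=\{y:y<x\}$ and $(x,\to)=\{y:y>x\}$. These open rays form a subbase of the topology, so a map into a LOTS is continuous as soon as preimages of open rays are open.

A **linear order embedding** is an injective order-preserving map. A **LOTS embedding** is an injective order-preserving map that is continuous. The second notion is strictly stronger. The map $\omega+1\to\omega+2$ with $n\mapsto n$ and $\omega\mapsto\omega+1$ is a linear order embedding. The preimage of the open ray $(\omega,\to)$ is $\{\omega\}$, which is not open in $\omega+1$. So the map is not a LOTS embedding: the limit point $\omega$ has been pulled away from the sequence converging to it.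

A linear order of cardinality $\kappa$ is a **universal linear order at $\kappa$** if every linear order of cardinality $\kappa$ embeds into it by a linear order embedding. A LOTS of cardinality $\kappa$ is a **universal LOTS at $\kappa$** if every LOTS of cardinality $\kappa$ LOTS-embeds into it.

For finite $\kappa\ge1$ there is exactly one linear order of size $\kappa$ up to isomorphism, and it is a universal LOTS at $\kappa$. The first case with content is $\aleph_0$.

**Proposition 1.** $\mathbb Q$ is a universal LOTS at $\aleph_0$.

*Proof.* Let $L$ be a countably infinite linear order. A jump of $L$ is a pair $a<b$ with nothing of $L$ between. Build $L'\supseteq L$ by inserting a copy of $\mathbb Q$ into every jump, a copy below $\min L$ if the minimum exists, and a copy above $\max L$ if the maximum exists.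

*$L'$ is countable.* A jump is determined by its left point, so countably many copies were inserted.

*$L'$ is dense.* Let $x<y$ in $L'$. If one of them lies in an inserted copy of $\mathbb Q$, then that copy contains a point strictly between them, whether or not the other lies in the same copy. If both lie in $L$, then either some point of $L$ lies between them, or they form a jump and a copy of $\mathbb Q$ lies between them.

*$L'$ has no endpoints.* If $\max L$ exists, the copy of $\mathbb Q$ above it has no last point. If $L$ has no maximum, every point of $L$ has a point of $L$ above it, and every point inserted in a jump $a<b$ is below $b$, while a point inserted below $\min L$ is below $\min L$. The lower end is symmetric.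

By Cantor's theorem $L'\cong\mathbb Q$, and an isomorphism of orders is a homeomorphism. It remains to see that the inclusion $L\to L'$ is continuous, that is, that the traces on $L$ of the open rays at $m\in L'$ are open in $L$.

* If $m\in L$, the traces are the open rays of $L$ at $m$.
* If $m$ was inserted in the jump $a<b$, then $(\leftarrow,m)\cap L=(\leftarrow,b)$ and $(m,\to)\cap L=(a,\to)$, where the right sides are rays of $L$. Both are open.
* If $m$ lies in an end copy, the traces are $\emptyset$ and $L$. $\square$

So a universal LOTS exists at every $\kappa$ with $1\le\kappa\le\aleph_0$. What changes at $\aleph_1$?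

## 2. The problem at $\aleph_1$ and three theorems

Shelah has proved it consistent that there is a universal linear order at $\aleph_1$ in the case where $\aleph_1<2^{\aleph_0}$. That order is not a universal LOTS. Alex Primavesi and Katherine Thompson, "The embedding structure for linearly ordered topological spaces", arXiv:1102.2159 (2011), ask whether it is consistent that there is a universal LOTS in this situation: is it consistent with ZFC that $\aleph_1<2^{\aleph_0}$ and some LOTS of cardinality $\aleph_1$ receives a LOTS embedding from every LOTS of cardinality $\aleph_1$?

It is not consistent. ZFC alone forbids a universal LOTS at $\aleph_1$, whatever the value of $2^{\aleph_0}$. The following are proved in ZFC.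

**Theorem A.** For every LOTS $M$ with $|M|=\aleph_1$ there is a LOTS of cardinality $\aleph_1$ that does not LOTS-embed into $M$.

**Theorem B.** Let $\kappa$ be any uncountable cardinal, regular or singular. There is a family $\mathcal F_\kappa$ of $2^\kappa$ LOTS of cardinality $\kappa$ such that:

1. the members of $\mathcal F_\kappa$ are pairwise non-LOTS-embeddable;
2. if $M$ is a LOTS of any cardinality, then at most $|M|$ members of $\mathcal F_\kappa$ LOTS-embed into $M$.

Consequently:

* (i) The least cardinality of a LOTS into which every LOTS of cardinality $\kappa$ embeds is exactly $2^\kappa$. In particular there is no universal LOTS at $\kappa$.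
* (ii) The least size of a family of LOTS of cardinality $\kappa$, such that every LOTS of cardinality $\kappa$ embeds into a member of it, is exactly $2^\kappa$.

**Theorem C.** For a cardinal $\kappa\ge1$, there is a universal LOTS at $\kappa$ if and only if $\kappa\le\aleph_0$.

## 3. One-sided cofinalities are preserved

The first task is to find what a LOTS embedding must respect and a linear order embedding need not.

If $(\leftarrow,x)$ is nonempty and has no maximum, let $\mathrm{lc}(x)$ be its cofinality. If $(x,\to)$ is nonempty and has no minimum, let $\mathrm{rc}(x)$ be its coinitiality, the least size of a subset with elements below any given element of $(x,\to)$. Both are infinite regular cardinals when defined. Write $X^*$ for the reverse of an order $X$. For instance, in $\omega_1+1$ the top point has $\mathrm{lc}=\omega_1$ and no $\mathrm{rc}$. The point $\omega$ there has $\mathrm{lc}=\omega$, and the point $5$ has neither value. In $1+\omega_1^*$ the least point has $\mathrm{rc}=\omega_1$.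

**Lemma 2.** Let $f:L\to M$ be a LOTS embedding and let $x\in L$ be such that $(\leftarrow,x)$ is nonempty without maximum. Then $f(x)=\sup_M f[(\leftarrow,x)]$, so $f[(\leftarrow,x)]$ is cofinal in $(\leftarrow,f(x))$ and $\mathrm{lc}(f(x))=\mathrm{lc}(x)$. The dual statement holds for $\mathrm{rc}$.

*Proof.* Certainly $f(x)$ is an upper bound of $f[(\leftarrow,x)]$. Suppose some $m<f(x)$ is also one. Then $f^{-1}[(m,\to)]$ is an open set that contains $x$ and no $y<x$. But every open set containing $x$ contains $(a,x]$ for some $a<x$, because $(\leftarrow,x)\ne\emptyset$, and $(a,x)\neq\emptyset$ because $(\leftarrow,x)$ has no maximum. This is a contradiction, so $f(x)$ is the supremum.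

Hence no $m<f(x)$ is an upper bound: for each such $m$ there is $y<x$ with $f(y)>m$. This says that $f[(\leftarrow,x)]$ is cofinal in $(\leftarrow,f(x))$, and that $(\leftarrow,f(x))$ has no maximum. Since $f[(\leftarrow,x)]\cong(\leftarrow,x)$ as orders, the cofinalities agree. For the dual, reverse both orders: neither the topologies nor the set of LOTS embeddings change. $\square$

The converse is handy for checking examples.

**Lemma 3.** Let $f:L\to M$ be a linear order embedding such that $f(x)=\sup_Mf[(\leftarrow,x)]$ whenever $(\leftarrow,x)$ is nonempty without maximum, and $f(x)=\inf_Mf[(x,\to)]$ whenever $(x,\to)$ is nonempty without minimum. Then $f$ is a LOTS embedding.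

*Proof.* Let $m\in M$, $U=f^{-1}[(m,\to)]$ and $x\in U$. Note that $U$ contains every point above $x$. If $x=\min L$, then $U=L$ is open. If $x$ has an immediate predecessor $x^-$, then $x\in(x^-,\to)\subseteq U$. Otherwise $f(x)=\sup f[(\leftarrow,x)]>m$, so some $y<x$ has $f(y)>m$, and $x\in(y,\to)\subseteq U$. So $U$ is open. The other rays are symmetric. $\square$

We can now see where the proof of Proposition 1 stops. Filling the jumps of $L$ with copies of $\mathbb Q$, and adding end copies, gives a dense $L'\supseteq L$ without endpoints and with continuous inclusion, for $L$ of any size; countability was used only for Cantor's theorem. In a countable order the only possible value of $\mathrm{lc}$ and $\mathrm{rc}$ is $\omega$. At size $\aleph_1$ there is a second value, $\omega_1$, and filling does not remove it. Take $L=\omega_1+1$. In $L'$ every point has $\mathrm{rc}=\omega$: points of inserted copies clearly do, each $\alpha<\omega_1$ has a copy of $\mathbb Q$ directly to its right, and so does the top point of $L$. By Lemma 2 the order $1+\omega_1^*$, whose least point has $\mathrm{rc}=\omega_1$, does not LOTS-embed into this $L'$.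

This alone is no threat to universality. In a LOTS of size $\aleph_1$ each of $\mathrm{lc}(x)$ and $\mathrm{rc}(x)$ is undefined, $\omega$ or $\omega_1$, so a single point carries at most nine kinds of data, and a space with $\aleph_1$ points has room for all of them. To defeat every $M$ of size $\aleph_1$ we want more than $\aleph_1$ possible data at one point.

## 4. Codes along an $\omega$-sequence are lost

The natural attempt is to let a sequence of points converge to $p$ and to let the values $\mathrm{rc}\in\{\omega,\omega_1\}$ along the sequence spell a set. For $S\subseteq\omega$ let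
$$N_S=\sum_{n<\omega}\bigl(\{a_n\}+B_n\bigr)+\{p\},\qquad B_n\cong\omega^*\text{ if }n\in S,\quad B_n\cong\omega_1^*\text{ if }n\notin S.$$
Then $\mathrm{rc}(a_n)=\omega$ exactly when $n\in S$. If the image $q$ of $p$ determined $S$, then $\aleph_1<2^{\aleph_0}$ would finish the problem: there are $2^{\aleph_0}$ sets $S$ and only $\aleph_1$ points $q$.

But $q$ determines nothing. Let
$$M=\sum_{n<\omega}\bigl(\{u_n\}+C_n+\{v_n\}+D_n\bigr)+\{q\},\qquad C_n\cong\omega^*,\quad D_n\cong\omega_1^*,$$
an order of size $\aleph_1$. For any $S\subseteq\omega$ define $f:N_S\to M$ by $f(p)=q$ and:

* if $n\in S$, then $a_n\mapsto u_n$ and $B_n$ goes isomorphically onto $C_n$;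
* if $n\notin S$, then $a_n\mapsto v_n$ and $B_n$ goes isomorphically onto $D_n$.

This is a linear order embedding, and Lemma 3 shows that it is a LOTS embedding.

*Left limits.* The point $a_0$ is least, $a_{n+1}$ has the immediate predecessor $\max B_n$, and each point of $B_n$ has an immediate predecessor (in $\omega^*$ or $\omega_1^*$, the predecessor of the element named by the ordinal $\xi$ is the element named by $\xi+1$). So only $p$ needs checking, and $f(a_n)\ge u_n$ shows that $f[(\leftarrow,p)]$ is cofinal below $q$.

*Right limits.* To the right of $a_n$ lies $B_n$, which is carried onto the whole block directly to the right of $f(a_n)$, so $f(a_n)=\inf f[(a_n,\to)]$. The point $\max B_n$ has the immediate successor $a_{n+1}$, and $p$ is the last point. For any other point of $B_n$ a right limit is computed inside $B_n$, and $B_n$ is carried isomorphically onto a convex block.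

So all $N_S$ embed into one $M$ with $p$ going to one point $q$. The order type of $N_S$ does not even remember $S$: since $\omega+1+\omega_1=\omega_1$, reversing gives $\omega_1^*+1+\omega^*\cong\omega_1^*$, and hence $N_{\{1\}}\cong N_\emptyset$.

The failure has one cause: two sequences of length $\omega$ converging to $q$ need not share a single point, so their codes are never compared. We need sequences that are forced to meet.

## 5. Ladders of uncountable length meet on a club

Sequences of regular uncountable length that are continuous at limits do meet. Recall the vocabulary, for an uncountable regular cardinal $\lambda$. A **club** in $\lambda$ is a closed unbounded subset. A set $T\subseteq\lambda$ is **stationary** if it meets every club. The intersection of fewer than $\lambda$ clubs is a club, so a union of fewer than $\lambda$ nonstationary sets is nonstationary. For $S,S'\subseteq\lambda$ write $S\sim S'$ if $S\,\triangle\,S'$ is nonstationary, that is, if $S\cap C=S'\cap C$ for some club $C$.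

**Definition.** Let $\lambda$ be an uncountable regular cardinal and $q\in M$. A **left $\lambda$-ladder to $q$** is a strictly increasing sequence $\langle c_\alpha:\alpha<\lambda\rangle$ cofinal in $(\leftarrow,q)$ with $c_\delta=\sup_M\{c_\alpha:\alpha<\delta\}$ for every limit $\delta<\lambda$. A **right $\lambda$-ladder to $q$** is the dual notion: strictly decreasing, coinitial in $(q,\to)$, with $c_\delta=\inf_M\{c_\alpha:\alpha<\delta\}$ at limits.

In $M=\omega_1+1$ with $q=\omega_1$, both $c_\alpha=\alpha$ and $d_\alpha=\omega\cdot\alpha$ are left $\omega_1$-ladders to $q$. They differ at $\alpha=\omega$ and agree at every $\delta$ with $\omega\cdot\delta=\delta$, for example $\delta=\omega^\omega$. The limit condition matters: $c_\alpha=\omega\cdot\alpha+1$ and $d_\alpha=\omega\cdot\alpha+2$ are strictly increasing and cofinal below $q$, and no value of one is a value of the other.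

**Lemma 4.** If $c,d$ are left $\lambda$-ladders to the same $q\in M$, then $\{\delta<\lambda:c_\delta=d_\delta\}$ contains a club. Likewise for right $\lambda$-ladders.

*Proof.* Both sequences are strictly increasing and cofinal in $(\leftarrow,q)$, so there are $g,h:\lambda\to\lambda$ with
$$c_\alpha<d_{g(\alpha)},\qquad d_\alpha<c_{h(\alpha)}\qquad(\alpha<\lambda).\tag{1}$$
Let $C$ be the set of limit ordinals $\delta<\lambda$ such that $g(\alpha),h(\alpha)<\delta$ for all $\alpha<\delta$.

*$C$ is a club.* It is closed, because a limit of elements of $C$ is again closed under $g$ and $h$. It is unbounded: given $\alpha_0<\lambda$, use regularity to choose $\alpha_{n+1}<\lambda$ above $\alpha_n$ and above all $g(\xi),h(\xi)$ with $\xi\le\alpha_n$. Then $\sup_n\alpha_n$ is a limit ordinal, is below $\lambda$ because $\lambda$ is regular and uncountable, and is closed under $g$ and $h$.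

*Agreement on $C$.* Let $\delta\in C$. By (1), each element of $\{c_\alpha:\alpha<\delta\}$ is below an element of $\{d_\alpha:\alpha<\delta\}$ and conversely. So the two sets have the same upper bounds, hence the same supremum, and these suprema are $c_\delta$ and $d_\delta$. For right ladders, reverse $M$. $\square$

Ladders would be useless if embeddings destroyed them. This is where continuity is used a second time.

**Lemma 5.** If $f:L\to M$ is a LOTS embedding and $c$ is a left (right) $\lambda$-ladder to $q$ in $L$, then $\langle f(c_\alpha):\alpha<\lambda\rangle$ is a left (right) $\lambda$-ladder to $f(q)$ in $M$.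

*Proof.* Take a left ladder. The new sequence is strictly increasing.

*Cofinality.* Since $c$ is strictly increasing of limit length and cofinal in $(\leftarrow,q)$, this set is nonempty without maximum. By Lemma 2, $f[(\leftarrow,q)]$ is cofinal in $(\leftarrow,f(q))$, and $\{f(c_\alpha):\alpha<\lambda\}$ is cofinal in $f[(\leftarrow,q)]$.

*Limits.* Let $\delta<\lambda$ be a limit. If $y<c_\delta=\sup_{\alpha<\delta}c_\alpha$, then $y$ is not an upper bound, so $y<c_\alpha$ for some $\alpha<\delta$. Thus $\{c_\alpha:\alpha<\delta\}$ is cofinal in $(\leftarrow,c_\delta)$, which is therefore nonempty without maximum. Lemma 2 gives $f(c_\delta)=\sup_Mf[(\leftarrow,c_\delta)]=\sup_M\{f(c_\alpha):\alpha<\delta\}$.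

Right ladders are dual. $\square$

So a point $q$ with a left $\lambda$-ladder has essentially one such ladder, up to a club, and every LOTS embedding that sends the top of a ladder to $q$ must follow it on a club. A code written along a ladder can then be read off at $q$, modulo nonstationary sets. We need to know that there are many codes modulo nonstationary sets.

## 6. There are $2^\lambda$ subsets of $\lambda$ modulo nonstationary sets

**Fact 6** (Ulam for successor cardinals, in particular $\omega_1$; Solovay in general; Jech, *Set Theory*, 3rd ed., Thm. 8.10). Every uncountable regular $\lambda$ can be partitioned into $\lambda$ stationary sets.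

For $\lambda=\omega_1$, which is all that Theorem A needs, here is the argument. For each $\xi<\omega_1$ fix an injection $e_\xi:\xi\to\omega$, and for $\alpha<\omega_1$, $n<\omega$ let $A_{\alpha,n}=\{\xi>\alpha:e_\xi(\alpha)=n\}$. For fixed $\alpha$ the union $\bigcup_nA_{\alpha,n}=\{\xi:\xi>\alpha\}$ is stationary, and a countable union of nonstationary sets is nonstationary, so some $A_{\alpha,n_\alpha}$ is stationary. Uncountably many $\alpha$ share one value $n_\alpha=n$. For two such ordinals $\alpha\ne\alpha'$ the sets $A_{\alpha,n}$ and $A_{\alpha',n}$ are disjoint, because each $e_\xi$ is injective. This gives $\aleph_1$ disjoint stationary sets; add whatever is left of $\omega_1$ to one of them.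

**Lemma 7.** For every uncountable regular $\lambda$ there are $2^\lambda$ pairwise $\sim$-inequivalent subsets of $\lambda$.

*Proof.* Let $\langle T_i:i<\lambda\rangle$ be a partition of $\lambda$ into stationary sets, and for $A\subseteq\lambda$ put $S(A)=\bigcup_{i\in A}T_i$. If $A\ne A'$, choose $i\in A\,\triangle\,A'$. Then $T_i\subseteq S(A)\,\triangle\,S(A')$, so this difference is stationary and $S(A)\not\sim S(A')$. $\square$

## 7. Writing a subset of $\omega_1$ below a point: Theorem A

**The coded order.** We now write a set $S$ along a ladder, as we did in Section 4 along $\omega$. Let $\lambda$ be uncountable regular and $S\subseteq\lambda$. Put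
$$K_{\lambda,S}=\sum_{\alpha<\lambda}\bigl(\{a_\alpha\}+B_\alpha\bigr),\qquad B_\alpha\cong\begin{cases}\omega^*&\alpha\in S,\\ \omega_1^*&\alpha\notin S.\end{cases}\tag{2}$$
We record four properties.

* $|K_{\lambda,S}|=\lambda$, since $\lambda\ge\aleph_1$ and each piece has size at most $\aleph_1$.
* $\mathrm{rc}(a_\alpha)=\omega$ if $\alpha\in S$ and $\mathrm{rc}(a_\alpha)=\omega_1$ if $\alpha\notin S$, because $B_\alpha$ is an initial segment of $(a_\alpha,\to)$.
* $\{a_\alpha:\alpha<\lambda\}$ is cofinal in $K_{\lambda,S}$, because every element of the $\alpha$-th piece $\{a_\alpha\}+B_\alpha$ is below $a_{\alpha+1}$.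
* $a_\delta=\sup_{\alpha<\delta}a_\alpha$ for limit $\delta$: an element below $a_\delta$ lies in a piece $\alpha<\delta$, so it is below $a_{\alpha+1}$, and $\alpha+1<\delta$.

For $\kappa$ uncountable regular and $S\subseteq\kappa$ let
$$L_S=K_{\kappa,S}+\{p\},\qquad |L_S|=\kappa.\tag{3}$$
By the last two properties $\langle a_\alpha:\alpha<\kappa\rangle$ is a left $\kappa$-ladder to $p$ in $L_S$.

**One point reads at most one code.** The next claim is what failed for $N_S$.

**Claim 8.** Let $M$ be a LOTS and $q\in M$. If $f:L_S\to M$ and $f':L_{S'}\to M$ are LOTS embeddings with $f(p)=q=f'(p')$, where $p'$ denotes the top point of $L_{S'}$, then $S\sim S'$.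

*Proof.* Write $a'_\alpha$ for the ladder points of $L_{S'}$. By Lemma 5, $\langle f(a_\alpha)\rangle$ and $\langle f'(a'_\alpha)\rangle$ are left $\kappa$-ladders to $q$. By Lemma 4 there is a club $C\subseteq\kappa$ with $f(a_\alpha)=f'(a'_\alpha)$ for all $\alpha\in C$. All $\mathrm{rc}(a_\alpha)$ and $\mathrm{rc}(a'_\alpha)$ are defined, so Lemma 2 gives, for $\alpha\in C$,
$$\alpha\in S\iff \mathrm{rc}(a_\alpha)=\omega\iff\mathrm{rc}(f(a_\alpha))=\omega\iff\mathrm{rc}(f'(a'_\alpha))=\omega\iff\mathrm{rc}(a'_\alpha)=\omega\iff\alpha\in S'.$$
So $S\,\triangle\,S'$ is disjoint from the club $C$. $\square$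

**Counting: proof of Theorem A.** Let $\kappa=\aleph_1$ and $|M|=\aleph_1$. By Lemma 7 fix a set $\mathcal S$ of $2^{\aleph_1}$ pairwise $\sim$-inequivalent subsets of $\omega_1$. Suppose that for every $S\in\mathcal S$ there were a LOTS embedding $f_S:L_S\to M$. By Claim 8 the map $S\mapsto f_S(p)$ from $\mathcal S$ to $M$ would be injective, so $2^{\aleph_1}\le|M|=\aleph_1$, which is false. Hence some $L_S$, of cardinality $\aleph_1$, does not LOTS-embed into $M$. $\blacksquare$

The question of Section 2 is settled: no model of ZFC has a universal LOTS at $\aleph_1$, with or without $\aleph_1<2^{\aleph_0}$.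

## 8. Theorem B for regular $\kappa$: the top point is recognizable

Let $\kappa$ be uncountable regular, let $\mathcal S$ be a set of $2^\kappa$ pairwise $\sim$-inequivalent subsets of $\kappa$, and let $\mathcal F_\kappa=\{L_S:S\in\mathcal S\}$.

**Part 2.** Let $M$ be any LOTS, and choose a LOTS embedding $f_S:L_S\to M$ for each $S\in\mathcal S$ for which one exists. By Claim 8, $S\mapsto f_S(p)\in M$ is injective on the set of these $S$. So at most $|M|$ members of $\mathcal F_\kappa$ embed into $M$.

**Part 1.** To compare $L_S$ with $L_{S'}$ through Claim 8 we must know where the top point $p$ of $L_S$ goes. In $L_{S'}$ the top point $p'$ has $\mathrm{lc}(p')=\kappa$, and it is the only such point: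

* $a'_0$ has no predecessors;
* $a'_{\alpha+1}$ has an immediate predecessor, namely the maximum of the $\alpha$-th block $B'_\alpha$;
* $a'_\delta$ with $\delta$ limit has $\mathrm{lc}=\mathrm{cf}(\delta)\le|\delta|<\kappa$;
* each element of $B'_\alpha\cong\omega^*$ or $\omega_1^*$ has an immediate predecessor.

If $f:L_S\to L_{S'}$ is a LOTS embedding, then $\mathrm{lc}(f(p))=\mathrm{lc}(p)=\kappa$ by Lemma 2, so $f(p)=p'$. Apply Claim 8 to $f$ and to $f'=\mathrm{id}_{L_{S'}}$, with $M=L_{S'}$ and $q=p'$. It gives $S\sim S'$, hence $S=S'$ for $S,S'\in\mathcal S$.

So distinct indices give orders neither of which LOTS-embeds into the other. In particular they are not isomorphic, and $|\mathcal F_\kappa|=2^\kappa$. This proves parts 1 and 2 of Theorem B for regular $\kappa$.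

## 9. Theorem B for singular $\kappa$: ladders hung on a ladder

Let $\kappa$ be singular. Ladders have regular length, so a single ladder in a space of size $\kappa$ has some length $\lambda<\kappa$, and as a place for codes it offers at most $2^\lambda$ of them. This can be fewer than $2^\kappa$; when $\kappa$ is a strong limit, $2^\lambda<\kappa$. We want one point to read a whole sequence of codes $S_i\subseteq\lambda_i$, where the $\lambda_i$ are cofinal in $\kappa$. So take a ladder $\langle b_\beta\rangle$ to $p$, and hang on the right of each $b_\beta$ a right ladder of some length $\lambda_i$ that carries $S_i$. Two embeddings that agree at $p$ are only known to agree at $b_\beta$ for $\beta$ in a club, and a club may miss any prescribed $\beta$. The cure is to repeat each code $S_i$ at stationary many $\beta$.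

**The parameters.** Let $\mu=\mathrm{cf}(\kappa)<\kappa$. Fix a strictly increasing sequence $\langle\lambda_i:i<\mu\rangle$ of uncountable regular cardinals with supremum $\kappa$. (If $\langle\kappa_i:i<\mu\rangle$ is cofinal in $\kappa$, let $\lambda_i$ be the cardinal successor of $\max(\kappa_i,\aleph_0,\sup_{j<i}\lambda_j)$. This is below $\kappa$, since $i<\mathrm{cf}(\kappa)$ and $\kappa$ is a limit cardinal.) Put $\theta=\max(\mu^+,\aleph_2)$. This is a regular cardinal, and $\theta<\kappa$, because $\kappa$ is an uncountable limit cardinal greater than $\mu$. By Fact 6 partition $\theta$ into $\theta$ stationary sets and merge them along a surjection $\theta\to\mu$. This gives a partition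
$$\theta=\bigsqcup_{i<\mu}T_i,\qquad\text{every }T_i\text{ stationary in }\theta.$$
It is fixed from now on. For $\beta<\theta$ let $i(\beta)$ be the $i$ with $\beta\in T_i$.

**The orders.** For $\vec S=\langle S_i:i<\mu\rangle$ with $S_i\subseteq\lambda_i$ let
$$L_{\vec S}=\Bigl(\sum_{\beta<\theta}\bigl(\{b_\beta\}+(K_{\lambda_i,S_i})^*\bigr)\Bigr)+\{p\},\qquad i=i(\beta).\tag{4}$$
Each $T_i$ is nonempty, so every $\lambda_i$ is the size of some block, and $|L_{\vec S}|=\theta\cdot\sup_i\lambda_i=\kappa$. Reversing (2), the block $(K_{\lambda_i,S_i})^*$ reads, from its right end,
$$\cdots+\{a_{\alpha+1}\}+B_\alpha^*+\{a_\alpha\}+\cdots+\{a_1\}+B_0^*+\{a_0\}.\tag{5}$$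
For $\beta\in T_i$ write $a^\beta_\alpha$ $(\alpha<\lambda_i)$ for the points $a_\alpha$ of the $\beta$-th block. Three properties follow.

* $\langle b_\beta:\beta<\theta\rangle$ is a left $\theta$-ladder to $p$. As before, every element of the $\beta$-th piece is below $b_{\beta+1}$. This gives cofinality below $p$, and it gives $b_\delta=\sup_{\beta<\delta}b_\beta$ at limits.
* For $\beta\in T_i$, $\langle a^\beta_\alpha:\alpha<\lambda_i\rangle$ is a right $\lambda_i$-ladder to $b_\beta$. The points decrease, they are coinitial in the block and hence in $(b_\beta,\to)$, and $a^\beta_\delta=\inf_{\alpha<\delta}a^\beta_\alpha$ at limits. These are the reversed properties of $K_{\lambda_i,S_i}$; points of $L_{\vec S}$ to the right of the block lie above $a_0^\beta$ and affect none of them.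
* $\mathrm{lc}(a^\beta_\alpha)=\omega$ if $\alpha\in S_i$ and $\mathrm{lc}(a^\beta_\alpha)=\omega_1$ if $\alpha\notin S_i$, since $B_\alpha^*\cong\omega$ or $\omega_1$ lies immediately to the left of $a^\beta_\alpha$.

**One point reads all the codes.**

**Claim 9.** If $f:L_{\vec S}\to M$ and $f':L_{\vec S'}\to M$ are LOTS embeddings with $f(p)=f'(p')$, then $S_i\sim S'_i$ for every $i<\mu$.

*Proof.* Write $b'_\beta$, $a'^\beta_\alpha$ for the points of $L_{\vec S'}$. By Lemma 5 the sequences $\langle f(b_\beta)\rangle$ and $\langle f'(b'_\beta)\rangle$ are left $\theta$-ladders to the same point, so by Lemma 4 there is a club $C\subseteq\theta$ with $f(b_\beta)=f'(b'_\beta)$ for $\beta\in C$. Fix $i<\mu$. Since $T_i$ is stationary, there is some $\beta\in C\cap T_i$. By Lemma 5 again, $\langle f(a^\beta_\alpha):\alpha<\lambda_i\rangle$ and $\langle f'(a'^\beta_\alpha):\alpha<\lambda_i\rangle$ are right $\lambda_i$-ladders to the common point $f(b_\beta)=f'(b'_\beta)$, so by Lemma 4 they agree for all $\alpha$ in a club $D\subseteq\lambda_i$. For $\alpha\in D$, Lemma 2 gives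
$$\alpha\in S_i\iff\mathrm{lc}(f(a^\beta_\alpha))=\omega\iff\mathrm{lc}(f'(a'^\beta_\alpha))=\omega\iff\alpha\in S_i'.$$
So $S_i\,\triangle\,S'_i$ is disjoint from $D$. $\square$

**The family.** For each $i<\mu$ choose by Lemma 7 a set $\mathcal S_i$ of $2^{\lambda_i}$ pairwise $\sim$-inequivalent subsets of $\lambda_i$. Put $\mathcal F_\kappa=\{L_{\vec S}:\vec S\in\prod_{i<\mu}\mathcal S_i\}$. The index set has size
$$\prod_{i<\mu}2^{\lambda_i}=2^{\sum_{i<\mu}\lambda_i}=2^\kappa.$$

**Part 2.** Let $M$ be any LOTS and choose embeddings $f_{\vec S}:L_{\vec S}\to M$ where they exist. If $f_{\vec S}(p)=f_{\vec S'}(p')$, then by Claim 9 $S_i\sim S'_i$ for all $i$, hence $S_i=S_i'$ for all $i$. So $\vec S\mapsto f_{\vec S}(p)\in M$ is injective, and at most $|M|$ members embed.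

**Part 1.** Again we locate the image of $p$. In $L_{\vec S'}$ the top point has $\mathrm{lc}(p')=\theta$. It is the only such point:

* $b'_0$ has no predecessors;
* $b'_{\beta+1}$ has an immediate predecessor, the point $a'^\beta_0$, which is the maximum of the preceding block by (5);
* $b'_\delta$ with $\delta$ limit has $\mathrm{lc}=\mathrm{cf}(\delta)<\theta$;
* the points $a'^\beta_\alpha$ have $\mathrm{lc}\in\{\omega,\omega_1\}$;
* a point of a copy of $B_\alpha'^*\cong\omega$ or $\omega_1$ in the $\beta$-th block corresponds to an ordinal $\xi$. If $\xi$ is a successor, it has an immediate predecessor in the copy. If $\xi=0$, its immediate predecessor is $a'^\beta_{\alpha+1}$ by (5). If $\xi$ is a limit, then $\xi<\omega_1$ and $\mathrm{lc}=\omega$.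

Since $\theta\ge\aleph_2$, none of these points has $\mathrm{lc}=\theta$. So if $f:L_{\vec S}\to L_{\vec S'}$ is a LOTS embedding, then $\mathrm{lc}(f(p))=\theta$ by Lemma 2, and $f(p)=p'$. Claim 9, applied to $f$ and the identity of $L_{\vec S'}$, gives $S_i\sim S'_i$ for all $i$, hence $\vec S=\vec S'$.

As in the regular case, distinct indices therefore give non-isomorphic orders and $|\mathcal F_\kappa|=2^\kappa$. Parts 1 and 2 of Theorem B are proved for every uncountable $\kappa$. The choice of $\theta$ served two purposes: it is uncountable even when $\mu=\omega$, so that Lemma 4 applies, and it exceeds $\omega_1$, so that $p'$ is recognizable.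

## 10. The exact value $2^\kappa$, and the classification

**Consequence (i), lower bound.** Suppose every LOTS of cardinality $\kappa$ LOTS-embeds into $M$. Then all $2^\kappa$ members of $\mathcal F_\kappa$ do, and part 2 gives $|M|\ge2^\kappa$.

**Consequence (i), upper bound.** There are at most $2^\kappa$ isomorphism types of linear orders of cardinality $\kappa$, since each is realized by a subset of $\kappa\times\kappa$. Choose one representative of each type, well-order the set of representatives, and let $M$ be the sum of the representatives along this well-order. Then $|M|\le2^\kappa\cdot\kappa=2^\kappa$. Each summand $X$ is convex in $M$, and we check that the inclusion $X\to M$ is continuous. Let $m\in M$. If $m\in X$, the trace of $(\leftarrow,m)$ on $X$ is an open ray of $X$. If $m\notin X$, then by convexity $m$ lies above all of $X$ or below all of $X$, and the trace is $X$ or $\emptyset$. The same holds for $(m,\to)$. So preimages of subbasic open sets are open, and every LOTS of cardinality $\kappa$ LOTS-embeds into $M$. By the lower bound $|M|=2^\kappa$, and the least cardinality is exactly $2^\kappa$. Since $2^\kappa>\kappa$, no LOTS of cardinality $\kappa$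 is universal.

**Consequence (ii).** Let $\mathcal D$ be a family of LOTS of cardinality $\kappa$ such that every LOTS of cardinality $\kappa$ LOTS-embeds into a member of $\mathcal D$. Each member of $\mathcal F_\kappa$ embeds into some member of $\mathcal D$, and by part 2 each member of $\mathcal D$ receives at most $\kappa$ members of $\mathcal F_\kappa$. Hence
$$2^\kappa\le|\mathcal D|\cdot\kappa .\tag{6}$$
If $|\mathcal D|<2^\kappa$, the right side of (6) would be at most $\max(|\mathcal D|,\kappa)<2^\kappa$. So $|\mathcal D|\ge2^\kappa$. A set of representatives of all isomorphism types has size at most $2^\kappa$ and is such a family, so the least size is exactly $2^\kappa$. This completes the proof of Theorem B. $\blacksquare$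

**Proof of Theorem C.** For finite $\kappa\ge1$ the unique order of size $\kappa$ is a universal LOTS. For $\kappa=\aleph_0$, $\mathbb Q$ is one by Proposition 1. For uncountable $\kappa$ there is none, by Theorem B (i). $\blacksquare$

For $\kappa=\aleph_1$, Theorem B (i) says that in every model of ZFC a LOTS into which all LOTS of size $\aleph_1$ embed has at least $2^{\aleph_1}$ points, and that this bound is attained.
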